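# Counting induced-$H$-free graphs with $m$ edges: a conjectured formula, its failure, and the formula by patterns

## 1. Graphs without an induced $K_{1,1,4}$: three cliques against one bipartition

All graphs are finite and simple, $[n]=\{1,\dots,n\}$, logarithms are natural, and
$$h(\beta)=-\beta\log\beta-(1-\beta)\log(1-\beta),\qquad h(0)=h(1)=0,$$
is the binary entropy function, so that $\max h=\log 2$. A graph is *induced-$H$-free* if none of its induced subgraphs is isomorphic to $H$, and $N^*_{n,m}(H)$ is the number of induced-$H$-free graphs on $[n]$ with exactly $m$ edges. We take $m\sim\gamma\binom n2$ with $\gamma\in(0,1)$ fixed and ask for the exponential growth rate of $N^*_{n,m}(H)$ on the scale $n^2$.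

We use three standard estimates for binomial coefficients:
$$\binom Nj\le e^{N h(j/N)},\qquad \sum_{j\le\varepsilon N}\binom Nj\le e^{N h(\varepsilon)}\ \ (\varepsilon\le\tfrac12),\qquad \log\binom Nj=N h(\alpha)+o(N)\ \text{ if } j/N\to\alpha. \tag{1}$$

Start with one graph. Let $K_{1,1,k}$ have vertices $x,y,a_1,\dots,a_k$, where $A=\{a_1,\dots,a_k\}$ is independent and all other pairs are adjacent. Take $k=4$. There are two natural families of graphs on $[n]$ with no induced $K_{1,1,4}$.

The first family: split $[n]=V_0\cup V_1\cup V_2\cup V_3$, make $V_1,V_2,V_3$ cliques, put any edges between these three, and let the vertices of $V_0$ be isolated. An induced $K_{1,1,4}$ would avoid $V_0$, since $K_{1,1,4}$ has no isolated vertex, and two of the independent vertices $a_1,\dots,a_4$ would then lie in the same clique $V_i$. That is impossible.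

The second family: bipartite graphs. They contain no triangle, while $x,y,a_1$ is a triangle.

**Proposition 1.** Let $0<\gamma<\frac18$ and $m\sim\gamma\binom n2$. The first family contains at most $e^{(\gamma\log 2+o(1))n^2}$ graphs with $m$ edges, whereas
$$\liminf\tfrac1{n^2}\log N^*_{n,m}(K_{1,1,4})\ \ge\ \tfrac14h(2\gamma)\ >\ \gamma\log2 .$$

**Proof.** Put $n_i=|V_i|$. The three cliques have at most $m$ edges, so $\sum_{i=1}^3 n_i^2=2\sum\binom{n_i}2+\sum n_i\le 2m+n$. From $(n_1+n_2+n_3)^2\le3\sum n_i^2$ we get $\sum_{i<j}n_in_j\le\sum n_i^2\le 2m+n$. There are at most $4^n$ partitions, and each leaves at most $2m+n$ free pairs, so there are at most $4^n2^{2m+n}=e^{(\gamma\log2+o(1))n^2}$ graphs.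

For the second family fix one balanced bipartition. It has $\lfloor n^2/4\rfloor$ cross pairs, and any $m$ of them form a bipartite graph. Since $m/(n^2/4)\to2\gamma<1$, (1) gives $\log\binom{\lfloor n^2/4\rfloor}{m}=(\frac14h(2\gamma)+o(1))n^2$. Finally $h(2\gamma)\ge2\gamma\log\frac1{2\gamma}$, so $\frac14h(2\gamma)\ge\frac12\gamma\log\frac1{2\gamma}$, and this exceeds $\gamma\log2=\frac12\gamma\log4$ as soon as $\frac1{2\gamma}>4$. $\square$

At $\gamma=\frac1{16}$, for example, the two exponents are about $0.094$ for bipartite graphs and at most $0.0434$ for three cliques. As $\gamma\to0$ the ratio is at least $\frac{\log(1/2\gamma)}{2\log2}\to\infty$. The reason is simple: a clique on $\sigma n$ vertices spends edges of order $n^2$ without buying any choice, and at low density these edges are not available.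

What changes for a general $H$? One has to decide which families compete. The conjecture discussed next names a list of families for each $H$. For $K_{1,1,4}$ the list consists of the three-clique family alone, so Proposition 1 already refutes it. After making this precise we ask what the right list is, and for which $H$ the conjectured list suffices.

## 2. Colorings by cliques and independent sets, critical graphs, and the conjecture

**Definition (colorings).** For integers $s,t\ge0$, a graph $H$ is *$(s,t)$-colorable* if $V(H)$ can be partitioned into $s$ cliques and $t$ independent sets; parts may be empty. The *coloring number* $\tau(H)$ is the minimum $k$ such that $H$ is $(s,t)$-colorable for every pair of nonnegative integers with $s+t=k$. A pair $(s,t)$ with $s+t=\tau(H)-1$ for which $H$ is not $(s,t)$-colorable is a *witnessing pair*.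

So $(0,2)$-colorable means bipartite, $(2,0)$-colorable means covered by two cliques (*co-bipartite*), and $(1,1)$-colorable means *split*. Colorability is monotone in $s$ and in $t$, because parts may be empty. Hence if all pairs with $s+t=3$ are colorable and some pair with $s+t=2$ is not, then $\tau=3$.

Example: the triangle $K_3$ is $(1,1)$-, $(2,0)$- and $(0,3)$-colorable but not bipartite, so $\tau(K_3)=3$ with witnessing pair $(0,2)$ only. The cycle $C_4$ is bipartite and co-bipartite, but not split, since removing a clique (at most an edge) leaves an edge. So $\tau(C_4)=3$ with witnessing pair $(1,1)$ only.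

**Definition (remainders, critical graphs).** Let $\mathcal F(H,s,t)$ be the set of graphs $F$, minimal under induced subgraph containment, such that $H$ can be covered by $s$ cliques, $t$ independent sets and an induced subgraph isomorphic to $F$. Let $\mathcal F^*_n(F)$ be the set of induced-$F$-free graphs on $[n]$ and $\mathcal P_n(H,s,t)=\bigcap_{F\in\mathcal F(H,s,t)}\mathcal F_n^*(F)$. A graph $H$ with $\tau(H)\ge3$ is *critical* if $\mathcal P_n(H,s,t)\subseteq\{K_n,K_n^c\}$ for all $(s,t)$ with $s+t=\tau(H)-2$ and all sufficiently large $n$.

Call any $F$, minimal or not, for which such a cover exists a *remainder* for $(s,t)$. Every remainder contains a minimal one, so a graph on $[n]$ lies in $\mathcal P_n(H,s,t)$ if and only if it contains no remainder as an induced subgraph. Subsets of cliques and of independent sets are again such sets, so we may always take the cover to be a partition. If $H$ is $(s,t)$-colorable, then the null graph (or $K_1$, if the null graph is not admitted) is a remainder, and $\mathcal P_n(H,s,t)=\emptyset$ for $n\ge1$. Write $E_r$ for the edgeless graph on $r$ vertices.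

Example: let $H=K_{1,3}$. Its three leaves are independent, so it is not $(2,0)$-colorable; it is split and bipartite, and three cliques cover it. So $\tau=3$. For $(1,0)$, removing the center and a leaf leaves $E_2$, so $\mathcal P_n\subseteq\{K_n\}$. For $(0,1)$, removing the leaves leaves $K_1$, so $\mathcal P_n=\emptyset$. Hence $K_{1,3}$ is critical.

Complementation exchanges cliques and independent sets: $F$ is a remainder of $H$ for $(s,t)$ if and only if $F^c$ is one of $H^c$ for $(t,s)$. So $\tau(H)=\tau(H^c)$, and $H$ is critical if and only if $H^c$ is.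

**Definition (the predicted exponent).** For $\gamma\in(0,1)$ let
$$\Phi_{s,t}(\gamma)=\max\ h(\beta)\sum_{1\le i<j\le s+t}\sigma_i\sigma_j$$
subject to $0\le\sigma_i\le1$, $0\le\beta\le1$, $\sum\sigma_i\le1$ and
$$\sum_{i=1}^s\sigma_i^2+2\beta\sum_{1\le i<j\le s+t}\sigma_i\sigma_j=\gamma.$$
The pair $(s,t)$ is *feasible at $\gamma$* if this constraint set is nonempty; $\gamma_{s,t}$ is the supremum of the $\gamma$ at which it is feasible, and $\gamma_H$ is the maximum of $\gamma_{s,t}$ over the witnessing pairs of $H$.

This is the exponent for the family with $s$ cliques and $t$ independent sets of sizes $\sigma_in$, with cross pairs used at density $\beta$, and all other vertices isolated. For a witnessing pair and an $H$ without isolated vertices, such graphs are induced-$H$-free.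

**Conjecture** (from Sam van der Poel, "Excluding an induced star in dense random graphs", arXiv:2606.22661 (2026)). Let $H$ be a critical graph of coloring number $\tau(H)\ge3$ with no isolated vertices. Suppose $\gamma\in(0,\gamma_H)$ is fixed and $m=m(n)$ is an integer with $m\sim\gamma\binom n2$. Then
$$\lim_{n\to\infty}\tfrac1{n^2}\log N^*_{n,m}(H)=\max_{s,t}\Phi_{s,t}(\gamma),$$
where the maximum is over the witnessing pairs of $H$ that are feasible at $\gamma$.

The conjecture is false.

**Theorem 1.** For $k\ge4$, $H=K_{1,1,k}$ is critical, $\tau(H)=k$, it has no isolated vertices, its only witnessing pair is $(k-1,0)$, and $\gamma_H=1$. For $0<\gamma<2^{-(k-1)}$ and $m\sim\gamma\binom n2$,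
$$\liminf\tfrac1{n^2}\log N^*_{n,m}(H)\ \ge\ \tfrac14h(2\gamma)\ >\ \Phi_{k-1,0}(\gamma).$$

**Proof.** There are no isolated vertices.

**Step 1 (colorings).** This step finds $\tau$ and the witnessing pairs. If $s,t\ge1$, then $\{x,y\}$ and $A$ give an $(s,t)$-coloring. $H$ is $(0,t)$-colorable if and only if $t\ge3$: it contains a triangle, and $\{x\},\{y\},A$ works. A clique contains at most one $a_i$, so $(s,0)$ needs $s\ge k$, and $\{x,y,a_1\},\{a_2\},\dots,\{a_k\}$ shows that this suffices. So all pairs with $s+t=k$ are colorable, $(\ell,0)$ fails for $\ell<k$, and $\tau(H)=k$. Among the pairs with sum $k-1\ge3$ only $(k-1,0)$ fails.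

**Step 2 (criticality).** Let $s+t=k-2\ge2$; we exhibit small remainders. For $(k-2,0)$ the cliques $\{x,y,a_1\},\{a_2\},\dots,\{a_{k-2}\}$ leave $E_2$, so $\mathcal P_n\subseteq\{K_n\}$. For $s,t\ge1$, $H$ is colorable and $\mathcal P_n=\emptyset$. For $(0,k-2)$ the sets $A,\{x\}$ leave $K_1$, so $\mathcal P_n=\emptyset$.

**Step 3 (the prediction is at most linear in $\gamma$).** With $\sigma_1=\sqrt\gamma$ and the other $\sigma_i=0$, the pair $(k-1,0)$ is feasible at every $\gamma\in(0,1)$, so $\gamma_H=1$. At a feasible point $\sum\sigma_i^2\le\gamma$, and $(\sum\sigma_i)^2\le(k-1)\sum\sigma_i^2$ gives $2\sum_{i<j}\sigma_i\sigma_j\le(k-2)\gamma$. Hence $\Phi_{k-1,0}(\gamma)\le\frac{k-2}2\gamma\log2$.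

**Step 4 (bipartite graphs win).** As in Proposition 1, for $\gamma<\frac12$ the liminf is at least $\frac14h(2\gamma)\ge\frac12\gamma\log\frac1{2\gamma}$. This exceeds $\frac{k-2}2\gamma\log2$ when $\frac1{2\gamma}>2^{k-2}$, that is, when $\gamma<2^{-(k-1)}$. $\blacksquare$

For $H=K_{1,1,4}$ the conjecture thus fails for every $\gamma<\frac18$, and the ratio of truth to prediction is unbounded as $\gamma\to0$.

## 3. The diamond near density $\frac12$: more pairs $(s,t)$ are not enough

The first repair one would try is to allow every pair $(s,t)$ for which $H$ is not $(s,t)$-colorable, not only those with $s+t=\tau(H)-1$. For $K_{1,1,k}$ this adds $(0,2)$, whose exponent is $\frac14h(2\gamma)$ for $\gamma\le\frac12$. To see this we need a fact used throughout.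

**(F1)** *For $a>0$ the function $t\mapsto t\,h(a/t)$ is strictly increasing on $t\ge a$; for $a=0$ it is $0$.* Indeed $t\,h(a/t)=t\log t-a\log a-(t-a)\log(t-a)$ has derivative $-\log(1-a/t)>0$ for $t>a$, and it is continuous at $t=a$.

With $t=2\sigma_1\sigma_2\le\frac12$ the constraint for $(0,2)$ reads $\beta t=\gamma$ and the objective is $\frac12t\,h(\gamma/t)$. By (F1) the best choice is $t=\frac12$, so
$$\Phi_{0,2}(\gamma)=\tfrac14h(2\gamma)\ \ (\gamma\le\tfrac12),\qquad (0,2)\text{ is infeasible for }\gamma>\tfrac12,\qquad \gamma_{0,2}=\tfrac12. \tag{2}$$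

Now let $H$ be the *diamond*, $K_4$ minus an edge. It contains a triangle, so $(0,2)$ fails. A triangle and one more vertex give $(1,1)$- and $(2,0)$-colorings, and it is $3$-colorable. So $\tau=3$ and the only non-colorable pairs at all are $(0,0),(1,0),(0,1),(0,2)$. The diamond is critical: for $(1,0)$, removing a triangle leaves $K_1$; for $(0,1)$, removing the two nonadjacent vertices leaves $K_2$, so $\mathcal P_n\subseteq\{K_n^c\}$. For pairs with $s+t\le1$ the sum in $\Phi$ is empty and $\Phi=0$. So the repaired prediction on $(0,\gamma_H)=(0,\frac12)$ equals the original one, $\frac14h(2\gamma)$, and it tends to $0$ as $\gamma\to\frac12$.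

The truth does not tend to $0$. Take a disjoint union of a bipartite graph between two sets of size about $0.15n$, a clique on about $yn$ vertices with $y^2=\gamma-0.0225$, and isolated vertices. Since $y<0.7$ this fits. The diamond is connected, not bipartite, not complete and not a single vertex, so it is not induced in such a graph. The clique has about $\frac12y^2n^2$ edges, which leaves about $\frac12\cdot0.0225\,n^2$ edges for the $0.0225\,n^2$ bipartite pairs, that is, half of them. So the exponent is at least $0.0225\log2$ for every $\gamma<\frac12$ close to $\frac12$.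

The repair breaks exactly here: it insists that all pairs of nontrivial parts be free, while this family has pairs of parts that are forced to be empty. A clique that is isolated from the bipartite graph absorbs surplus edges at no risk. So the right list must allow parts of two kinds and pairs of parts of three kinds: full, empty and free.

## 4. Patterns and the three further theorems

**Definition (pattern).** A *pattern* $R$ is a finite set of vertices, called *parts*, each colored black or white, with every pair of distinct parts colored black, white or gray. An *embedding* of $H$ in $R$ is a map $\varphi:V(H)\to V(R)$ such that adjacent $u,u'$ are mapped to the same black part or to a black or gray pair, and nonadjacent $u\ne u'$ to the same white part or to a white or gray pair. $R$ is *$H$-free* if there is no embedding. Given weights $x_i\ge0$ with $\sum x_i=1$, put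
$$g=\sum_{(i,j)\text{ gray}}x_ix_j,\qquad b=\sum_{i\text{ black}}x_i^2+\sum_{(i,j)\text{ black}}x_ix_j,\qquad w=1-b-g,$$
with sums over ordered pairs $i\ne j$. Let $\mathcal R(H)$ be the set of all $(g,b)$ from weighted $H$-free patterns, and
$$\Psi_H(\gamma)=\sup\Big\{\tfrac12g\,h\Big(\frac{\gamma-b}g\Big):(g,b)\in\mathcal R(H),\ 0\le\gamma-b\le g\Big\},$$
with value $0$ if $g=0$, and $\sup\emptyset=-\infty$. Throughout, $a=\gamma-b$.

Black stands for full, white for empty, gray for free. Example: two white parts joined gray form a pattern in which $H$ embeds if and only if $H$ is bipartite. With weights $\frac12,\frac12$ it has $g=\frac12$, $b=0$ and value $\frac14h(2\gamma)$. The diamond family of Section 3 is a pattern with two white parts of weight $0.15$ joined gray, a black part of weight $y$, a white part with the rest, and all other pairs white; there $g=0.045$ and $b=y^2$.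

**The conjectured families are patterns.** Let $(s,t)$ be witnessing and let $H$ have no isolated vertices. Take $s$ black and $t$ white parts, pairwise gray, with weights $\sigma_i$, and one more white part of weight $1-\sum\sigma_i$ joined white to everything. A vertex of $H$ mapped to the last part would be isolated in $H$, so an embedding would be an $(s,t)$-coloring. Thus the pattern is $H$-free. Here $b=\sum_{i\le s}\sigma_i^2$ and $g=2\sum_{i<j}\sigma_i\sigma_j$; the constraint says $\gamma-b=\beta g$, and the value is $\frac12g\,h(\beta)$. Hence
$$\Psi_H(\gamma)\ \ge\ \max\Phi_{s,t}(\gamma)\quad\text{over the feasible witnessing pairs.} \tag{3}$$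

**Theorem 2.** Let $H$ be any graph, $\gamma\in(0,1)$, $m\sim\gamma\binom n2$. Then $\limsup\frac1{n^2}\log N^*_{n,m}(H)\le\max(\Psi_H(\gamma),0)$. If $\Psi_H(\gamma)>0$, then $\lim\frac1{n^2}\log N^*_{n,m}(H)=\Psi_H(\gamma)$.

**Theorem 3.** For $k\ge4$ and $0<\gamma<\frac1{4(k-1)}$, $m\sim\gamma\binom n2$, $\lim\frac1{n^2}\log N^*_{n,m}(K_{1,1,k})=\frac14h(2\gamma)$.

The *fork* is the tree with edges $ua,ub,uv,vc$; $P_r$ is the path on $r$ vertices; the *paw* is a triangle with a pendant edge; the co-fork is the complement of the fork.

**Theorem 4.** Let $H$ be critical, $\tau(H)=3$, without isolated vertices. The conjectured formula holds for all $\gamma\in(0,\gamma_H)$ if and only if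
$$H\in\{K_3,\ K_{1,3},\ \text{fork},\ C_4,\ 2K_2,\ K_2\cup P_3\},$$
and all six are critical with $\tau=3$. For instance it fails for the diamond, the paw, the co-fork and $K_{1,1,3}$.

Since $\tau(K_{1,1,k})=k$ for $k\ge4$, Theorems 1 and 4 together show that for every value $\tau\ge3$ some critical graph without isolated vertices violates the conjecture. No classification is given for $\tau\ge4$.

Besides (F1) we use three facts.

**(F2)** (Gibbs' inequality) For $0\le a\le g$, $g>0$ and $\rho\in(0,1)$: $g\,h(a/g)\le-a\log\rho-(g-a)\log(1-\rho)$.

**(F3)** (Motzkin–Straus) If a graph has clique number at most $\omega\geq 1$ and nonnegative vertex weights $x_i$ of total $d$, then $\sum x_ix_j$ over ordered adjacent pairs is at most $(1-\frac1\omega)d^2$. For a triangle-free graph the bound is $\frac12d^2$.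

**(F4)** $|h(p)-h(q)|\le h(|p-q|)$. Indeed, for $\delta=q-p\ge0$, concavity makes $p\mapsto h(p+\delta)-h(p)$ nonincreasing on $[0,1-\delta]$, so it lies between its end values $h(\delta)$ and $-h(1-\delta)=-h(\delta)$.

## 5. From a pattern to many graphs

This half of Theorem 2 says that every pattern gives a lower bound. Let $(R,x)$ be a weighted $H$-free pattern with $0<a=\gamma-b<g$. Partition $[n]$ into sets of sizes $x_in+O(1)$. Make black parts and black pairs complete, white parts and white pairs empty. The number of forced edges is $e_B=(\frac b2+o(1))n^2$, and $N_G=(\frac g2+o(1))n^2$ vertex pairs lie in gray pairs. Choose exactly $m-e_B=(\frac a2+o(1))n^2$ of the latter as edges, which is possible for large $n$ because $0<a<g$. Different choices give different graphs. Each is induced-$H$-free: sending every vertex of an induced copy of $H$ to the part that contains it would be an embedding. By (1),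
$$\liminf\tfrac1{n^2}\log N^*_{n,m}(H)\ \ge\ \tfrac12g\,h(a/g). \tag{4}$$
If $\Psi_H(\gamma)>0$, near-optimal patterns have positive value, hence $0<a<g$, and (4) gives $\liminf\ge\Psi_H(\gamma)$.

## 6. From a graph to a pattern, by regularity

In this section $d(A,B)$ is the edge density between disjoint sets, and $(A,B)$ is *$\eta$-regular* if $|d(A',B')-d(A,B)|\le\eta$ whenever $A'\subseteq A$, $B'\subseteq B$, $|A'|\ge\eta|A|$, $|B'|\ge\eta|B|$. We recall three facts.

The induced counting lemma: for every graph $H$ and $\kappa\in(0,\frac12)$ there is $\eta'>0$ such that, whenever $(W_u)_{u\in V(H)}$ are disjoint, sufficiently large, pairwise $\eta'$-regular, with $d(W_u,W_{u'})\ge\kappa$ for edges $uu'$ of $H$ and $d(W_u,W_{u'})\le1-\kappa$ for nonedges, the graph contains an induced $H$ with $u\in W_u$.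

Szemerédi's regularity lemma: for $\eta''>0$ and $\ell_0$ there is $K_0$ such that every large graph has an equipartition into $\ell$ parts, $\ell_0\le\ell\le K_0$, with all but at most $\eta''\ell^2$ pairs $\eta''$-regular.

A corollary of the strong regularity lemma (Alon–Fischer–Krivelevich–Szegedy, *Efficient testing of large graphs*, Combinatorica 20 (2000)): for $\varepsilon,\eta>0$ there are $K$ and $\delta>0$ such that every graph on sufficiently many vertices $n$ has an equipartition $V_1,\dots,V_\ell$ with $1/\varepsilon\le\ell\le K$ and sets $U_i\subset V_i$, $|U_i|\ge\delta n$, such that all pairs $(U_i,U_j)$ are $\eta$-regular and $|d(V_i,V_j)-d(U_i,U_j)|<\frac\varepsilon2$ for all but at most $\frac\varepsilon2\binom\ell2$ pairs.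

The last fact is needed because every pair $(U_i,U_j)$ is regular: a pattern must color all pairs, and one irregular pair could carry an embedding that the graph does not contain.

**Structure lemma.** For $\varepsilon\in(0,\frac14)$ there are $K,n_0$ such that every induced-$H$-free $G$ on $n\ge n_0$ vertices has an equipartition $V_1,\dots,V_\ell$ with $1/\varepsilon\le\ell\le K$, an $H$-free pattern $R$ on $[\ell]$, and a set $B$ of at most $\varepsilon\ell^2$ pairs, such that for $\{i,j\}\notin B$: $ij$ white implies $d(V_i,V_j)\le\varepsilon$, and $ij$ black implies $d(V_i,V_j)\ge1-\varepsilon$.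

**Proof.** Let $r=|V(H)|$ and let $\eta'$ be given by the counting lemma for $\kappa=\frac\varepsilon4$.

**Step 1 (a uniform family inside any large set).** We claim that there is $\delta'\in(0,1)$ such that every large graph on a set $U$ contains $r$ disjoint sets of size at least $\delta'|U|$, pairwise $\eta'$-regular, with all densities $\ge\frac12$ or all $<\frac12$. This will decide the colors of the parts. Let $p\ge2$ be at least the Ramsey number for two colors and cliques of size $r$. Apply Szemerédi's lemma with $\eta''=\min(\eta',\frac1{4p})$ and $\ell_0=4p$. The graph of $\eta''$-regular pairs has at least $\frac{\ell^2}2(1-\frac1\ell-2\eta'')\ge\frac{\ell^2}2(1-\frac3{4p})>\frac{\ell^2}2(1-\frac1{p-1})$ edges, so by Turán's theorem it contains $K_p$. Color its edges by whether the density is $\ge\frac12$ or $<\frac12$; Ramsey's theorem yields $r$ parts. Take $\delta'=\frac1{2K_0}$.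

**Step 2 (definition of $R$).** Put $\eta=\min(\frac12\delta'\eta',\frac\varepsilon4)$ and apply the strong regularity corollary. Let $B$ be the set of exceptional pairs, at most $\frac\varepsilon2\binom\ell2\le\varepsilon\ell^2$. Color $ij$ white if $d(U_i,U_j)<\frac\varepsilon2$, black if $d(U_i,U_j)>1-\frac\varepsilon2$, and gray otherwise. For $n$ large, Step 1 gives in each $U_i$ sets $W_{i,u}$, $u\in V(H)$; color $i$ black if their mutual densities are $\ge\frac12$ and white otherwise. For $\{i,j\}\notin B$, white implies $d(V_i,V_j)<\frac\varepsilon2+\frac\varepsilon2=\varepsilon$, and similarly for black.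

**Step 3 ($R$ is $H$-free).** Suppose $\varphi$ embeds $H$ in $R$. Consider the sets $W_{\varphi(u),u}$, $u\in V(H)$; they are disjoint. We check the hypotheses of the counting lemma. If $\varphi(u)=\varphi(u')=i$, the pair is $\eta'$-regular by Step 1. If $i$ is black, then $uu'$ is an edge and the density is $\ge\frac12\ge\frac\varepsilon4$; if $i$ is white, $uu'$ is a nonedge and the density is $<\frac12\le1-\frac\varepsilon4$. Now let $\varphi(u)=i\ne j=\varphi(u')$. Since $\eta\le\delta'$, the density of $(W_{i,u},W_{j,u'})$ is within $\eta$ of $d(U_i,U_j)$. Subsets of proportion at least $\eta'$ in these sets have proportion at least $\eta'\delta'\ge\eta$ in $U_i,U_j$, so their density is also within $\eta$ of $d(U_i,U_j)$, hence within $2\eta\le\eta'$ of $d(W_{i,u},W_{j,u'})$. So the pair is $\eta'$-regular. If $uu'$ is an edge, $ij$ is not white and the density is at least $\frac\varepsilon2-\frac\varepsilon4=\frac\varepsilon4$. If it is a nonedge, $ij$ is not black and the density is at most $1-\frac\varepsilon4$. The counting lemma gives an induced $H$ in $G$, a contradiction. $\square$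

**Upper bound in Theorem 2.**

**Step 1 (count the graphs with given structure).** Fix small $\varepsilon>0$. To each induced-$H$-free $G$ with $m$ edges assign $(V_i),R,B$ from the lemma. There are $e^{O(n)}$ choices of these data; fix them, put $x_i=|V_i|/n$, and let $g,b$ be the parameters of the weighted pattern. For $n$ large there are at most $3\varepsilon n^2$ vertex pairs inside parts (about $\frac{n^2}{2\ell}\le\frac\varepsilon2n^2$) or in pairs of $B$ (at most about $\varepsilon\ell^2(n/\ell)^2$). Their edges can be chosen in at most $2^{3\varepsilon n^2}$ ways. The edges in white pairs outside $B$ and the nonedges in black pairs outside $B$ have density at most $\varepsilon$ in each pair, so by (1) there are at most $e^{h(\varepsilon)n^2}$ choices.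

**Step 2 (the edge budget).** This step shows that gray pairs receive about $\frac{a}{2}n^2$ edges with $a\approx\gamma-b$. We compare the number of edges outside gray non-$B$ pairs with $\frac b2n^2=\frac12\sum_{i\text{ black}}|V_i|^2+\sum_{\{i,j\}\text{ black}}|V_i||V_j|$. Edges inside parts and in $B$ number between $0$ and $3\varepsilon n^2$; edges in white non-$B$ pairs number at most $\frac\varepsilon2n^2$; nonedges in black non-$B$ pairs number at most $\frac\varepsilon2n^2$; black pairs in $B$ account for at most $3\varepsilon n^2$; and the diagonal terms for at most $\frac12\sum x_i^2n^2\le\varepsilon n^2$, as $\sum x_i^2\le2\varepsilon$. So the difference is at most $8\varepsilon n^2$. Hence, if $A$ is the number of edges in gray non-$B$ pairs and $a=2A/n^2$, then $|a+b-\gamma|\le20\varepsilon$ for $n$ large. (Here only, $a$ denotes $2A/n^2$.)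

**Step 3 (choices in gray pairs).** Let $N'\le\frac g2n^2$ be the number of vertex pairs in gray non-$B$ pairs. Then $A\le N'$, so $0\le a\le g$. By (1) and (F1), $\binom{N'}A\le e^{N'h(A/N')}\le\exp(\frac12n^2g\,h(a/g))$. With $\gamma'=a+b$ the exponent is at most $\Psi_H(\gamma')n^2$. There are at most $n^2$ values of $A$. Summing up and letting $n\to\infty$, then $\varepsilon\to0$,
$$\limsup\tfrac1{n^2}\log N^*_{n,m}(H)\ \le\ L:=\lim_{\varepsilon\to0}\ \sup_{|\gamma'-\gamma|\le20\varepsilon}\Psi_H(\gamma'), \tag{5}$$
where the limit exists by monotonicity.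

**Step 4 (semicontinuity: $L\le\max(\Psi_H(\gamma),0)$).** This step removes the perturbation of $\gamma$. If $L\le0$ there is nothing to do. Otherwise choose $\gamma_j\to\gamma$ with $\Psi_H(\gamma_j)\to L$ and $\Psi_H(\gamma_j)\ge\eta:=L/2>0$. For large $j$ choose $(g_j,b_j)\in\mathcal R(H)$ with $a_j=\gamma_j-b_j\in[0,g_j]$ and $\frac12g_jh(a_j/g_j)\ge\Psi_H(\gamma_j)-\frac1j\ge\frac\eta2$. Let $c_j=\min(a_j,g_j-a_j)$. As $g_j\le1$, (F1) and the symmetry of $h$ give $h(c_j)\ge g_jh(c_j/g_j)=g_jh(a_j/g_j)\ge\eta$, so $c_j$ is bounded below by a positive constant. Hence for large $j$ the number $\gamma-b_j=a_j+\gamma-\gamma_j$ lies in $(0,g_j)$, and $(g_j,b_j)$ is admissible at $\gamma$. By (F4) and then (F1),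
$$\Psi_H(\gamma)\ge\tfrac12g_jh(a_j/g_j)-\tfrac12g_j\,h\Big(\frac{|\gamma-\gamma_j|}{g_j}\Big)\ge\tfrac12g_jh(a_j/g_j)-\tfrac12h(|\gamma-\gamma_j|).$$
Letting $j\to\infty$ gives $\Psi_H(\gamma)\ge L$. With (5) and the lower bound of Section 5, Theorem 2 is proved. $\blacksquare$

From here on everything is a question about patterns. Parts of weight $0$ are deleted. In a weighted pattern, $N(v)$ is the set of gray neighbors of $v$, $|U|=\sum_{u\in U}x_u$ for a set $U$ of parts, and $d(v)=|N(v)|$. *Gray components* are the components of the graph of gray pairs.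

## 7. The exact exponent of $K_{1,1,k}$ at small density

**Proof of Theorem 3.** The bound "$\ge$" is in Section 2. For "$\le$" let $R$ be an $H$-free weighted pattern, $H=K_{1,1,k}$, with $a=\gamma-b\in[0,g]$, and let $\xi$ be the total weight of the black parts. The goal is $g\le\frac12$.

**Step 1 (white parts).** This step bounds gray pairs that touch white parts. $H$ is $(1,1)$-colorable, so no black–white pair is gray: otherwise map the clique to the black part and the independent set to the white one. $H$ is $(0,3)$-colorable, so the gray graph on the white parts is triangle-free, and by (F3) it contributes at most $\frac12(1-\xi)^2$ to $g$.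

**Step 2 (black parts have small gray degree).** A large gray neighborhood of a black part forces many black edges, which small $\gamma$ forbids. Let $v$ be black; by Step 1 all parts in $N(v)$ are black. There are no $k$ parts in $N(v)$ whose pairs are all non-black, since otherwise mapping $x,y$ to $v$ and $a_1,\dots,a_k$ to these parts would be an embedding. So the graph of non-black pairs in $N(v)$ has clique number at most $k-1$, and by (F3) the black mass in $N(v)\times N(v)$, diagonal included, is at least $d(v)^2/(k-1)$. As $b\le\gamma$, $d(v)\le\sqrt{(k-1)\gamma}<\frac12$.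

**Step 3 (conclusion).** Hence $g\le\frac12(1-\xi)^2+\frac12\xi\le\frac12$, the middle expression being convex in $\xi$ with value $\frac12$ at $\xi=0$ and $\xi=1$. If $g>0$, then since $a\le\gamma<\frac14$, (F1) gives $\frac12g\,h(a/g)\le\frac14h(2a)\le\frac14h(2\gamma)$. If $g=0$ the value is $0$. So $\Psi_H(\gamma)\le\frac14h(2\gamma)$, and Theorem 2 applies. $\blacksquare$

## 8. Coloring number three: three patterns that beat the prediction

Let $\tau(H)=3$ and let $S\ne\emptyset$ be the set of witnessing pairs, $S\subseteq\{(2,0),(1,1),(0,2)\}$.

**The three values of $\Phi$.** The pair $(0,2)$ is treated in (2). For $(1,1)$ and $(2,0)$ the choice $\sigma_1=\sqrt\gamma$ shows $\gamma_{1,1}=\gamma_{2,0}=1$. Let $\zeta=\frac{1+\sqrt5}2$ and $\rho_0=\frac{3-\sqrt5}2$, so that $1-\rho_0=1/\zeta$ and $\rho_0=(1-\rho_0)^2$.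

For $(2,0)$: $\gamma=\sigma_1^2+\sigma_2^2+2\beta\sigma_1\sigma_2\ge2\sigma_1\sigma_2(1+\beta)$, and (F2) with $\rho_0$ gives $h(\beta)\le2\beta\log\zeta+(1-\beta)\log\zeta=(1+\beta)\log\zeta$. Therefore
$$\Phi_{2,0}(\gamma)\le\tfrac\gamma2\log\zeta, \tag{6}$$
with equality at $\beta=\rho_0$, $\sigma_1=\sigma_2=\frac x2$, $x^2=\frac{2\gamma}{1+\rho_0}$, provided $x\le1$.

For $(1,1)$: let $\rho\in(0,1)$, $L_1=-\log\rho$, $L_0=-\log(1-\rho)$, $\sigma=\sigma_1$. With $g=2\sigma_1\sigma_2\le2\sigma-2\sigma^2$ and $\beta g=\gamma-\sigma^2$, (F2) bounds the objective $\frac12g\,h(\beta)$ by $\frac12[(\gamma-\sigma^2)(L_1-L_0)+gL_0]$ (if $g=0$ the objective is $0$ and the same bound holds, since then $\gamma=\sigma^2$). Hence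
$$\Phi_{1,1}(\gamma)\le\max_\sigma\tfrac12\big[\gamma(L_1-L_0)+2\sigma L_0-\sigma^2(L_1+L_0)\big]=\tfrac12\Big[\gamma(L_1-L_0)+\frac{L_0^2}{L_1+L_0}\Big]. \tag{7}$$
For $\gamma=\frac8{25}$, $\rho=\frac25$ we have $L_1\approx0.91629$, $L_0\approx0.51083$, and (7) is about $\frac12[0.12975+0.18285]<0.157$. For $\gamma=\frac{17}{25}$, $\rho=\frac35$ the roles of $L_1,L_0$ are exchanged, and (7) is about $\frac12[-0.27572+0.58832]<0.157$.

Below, $v(g,a)=\frac12g\,h(a/g)$; on $0<a<g$ its partial derivatives are $\partial_gv=-\frac12\log(1-\frac ag)$ and $\partial_av=\frac12\log\frac{g-a}a$.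

**Mechanism A.** *If $(0,2)\in S$ and $H$ has no dominating vertex (a vertex adjacent to all others), the conjecture fails at $\gamma=\frac8{25}$.*

The purpose is to improve the bipartite pattern by adding a small full part. Note $\gamma<\frac12\le\gamma_H$. Here $\Phi_{0,2}=\frac14h(\frac{16}{25})>0.163$, as $h(0.64)\approx0.6534$; also $\Phi_{1,1}<0.157$, and $\Phi_{2,0}\le\frac4{25}\log\zeta<0.08$, as $\log\zeta\approx0.48121$. So the prediction is $\frac14h(\frac{16}{25})$. Take two white parts of weight $\frac x2$, gray to each other, and a black part of weight $1-x$ joined black to both. A vertex of $H$ mapped to the black part would be adjacent to all other vertices, hence dominating. So an embedding would use only the white parts, and $H$ would be bipartite, contrary to $(0,2)\in S$. Thus the pattern is $H$-free. With $q=\frac{x^2}2$ we have $g=q$, $b=(1-x)^2+2x(1-x)=1-2q$ and $a=2q-\frac{17}{25}$. At $q=\frac12$ the value is $\frac14h(\frac{16}{25})$. Its derivative in $q$ there, with $\rho=a/q=\frac{16}{25}$, is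
$$-\tfrac12\log(1-\rho)+2\cdot\tfrac12\log\tfrac{1-\rho}\rho=\tfrac12\log\tfrac{1-\rho}{\rho^2}<0,$$
because $0.36<0.4096$. So some $q<\frac12$ with $0<a<q$ gives a strictly larger value, and (4) shows that the conjecture fails.

**Mechanism B.** *If $(2,0)\in S$, $|S|\ge2$ and $H$ is connected, the conjecture fails at $\gamma=\frac{17}{25}$.*

The optimal $(2,0)$-pattern leaves weight unused, and we put a second useful piece there. Here $\gamma_H=1$, $(0,2)$ is infeasible, $\Phi_{1,1}<0.157$, and by (6) $\Phi_{2,0}=\frac{17}{50}\log\zeta>0.163$, attained since $x^2=\frac{34}{25(1+\rho_0)}\approx0.984<1$. So the prediction is $\Phi_{2,0}$, attained at $g=b=\frac{x^2}2$, $a=\rho_0g$, by two black parts of weight $\frac x2$, gray to each other. Let $y=1-x>0$ and add on weight $y$ a piece joined white to the rest.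

If $(0,2)\in S$, the piece consists of two white parts of weight $\frac y2$, gray to each other. Then $b$ and $a$ are unchanged and $g$ grows by $\frac{y^2}2$, so the value strictly increases by (F1).

If $(1,1)\in S$, the piece consists of a black part of weight $\theta$ and a white part of weight $y-\theta$, gray to each other. Then $g$ grows by $2\theta(y-\theta)$, $b$ grows by $\theta^2$ and $a$ drops by $\theta^2$. The value changes by $-y\theta\log(1-\rho_0)+O(\theta^2)$, which is positive for small $\theta>0$.

As $H$ is connected and the two pieces are joined white, an embedding would lie in one piece; but $H$ is not $(2,0)$-colorable, and not $(0,2)$- resp. $(1,1)$-colorable. So the pattern is $H$-free; use (4).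

**Mechanism C.** *If $S=\{(0,2)\}$ and $H$ is connected and not complete, the conjecture fails for $\gamma<\frac12$ close to $\frac12$.*

This is the diamond construction. Take two white parts of weight $0.15$, gray to each other; a black part of weight $y$ with $y^2=\gamma-0.0225<0.49$; the remaining weight in a white part; all other pairs white. An embedding lies in one piece, but $H$ is connected with at least two vertices, not bipartite, and not complete. So the pattern is $H$-free. Here $g=0.045$, $a=0.0225=\frac g2$, and by (4) the liminf is at least $0.0225\log2$. The prediction is $\frac14h(2\gamma)\to0$ as $\gamma\to\frac12=\gamma_H$.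

## 9. Which critical graphs escape: the enumeration

Two elementary lemmas do most of the work. The *double star* $D_{p,q}$ is an edge with $p$ leaves attached to one end and $q$ to the other. Thus $D_{1,1}=P_4$ and $D_{2,1}$ is the fork.

**Lemma 1.** Let $L$ be bipartite and co-bipartite. Then $|L|\le4$. If $L$ is not split, $L\in\{C_4,2K_2\}$. If $L$ is split and has an edge, $L\in\{K_2,P_3,K_2\cup K_1,P_4\}$.

**Proof.** $L$ is covered by two cliques, each of size at most $2$, so $|L|\le4$. If $|L|\le3$, then $L$ is a clique of size at most $2$ plus at most one vertex, hence split. With an edge it is $K_2$, or a $K_2$ and a vertex adjacent to at most one of its ends (there is no triangle), that is, $K_2\cup K_1$ or $P_3$. If $|L|=4$, there are two disjoint edges, and the edges between them form a matching since there is no triangle. So $L$ is $2K_2$, $P_4$ or $C_4$. $P_4$ is split (middle edge and the two ends); $2K_2$ and $C_4$ are not, since removing a clique leaves an edge. $\square$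

**Lemma 2.** A bipartite split graph without isolated vertices (and with at least one vertex) is a star $K_{1,r}$, $r\ge1$, or a double star $D_{p,q}$, $p,q\ge1$. The minimum number of cliques covering it is $r$, respectively $p+q$.

**Proof.** Let $Q$ be the clique and $I$ the independent set; $|Q|\le2$, and $Q\ne\emptyset$ since there are edges. If $|Q|=1$, every vertex of $I$ is adjacent to it. If $|Q|=2$, each vertex of $I$ is adjacent to exactly one vertex of $Q$, not to both because there is no triangle. This gives a star or double star. The leaves of $K_{1,r}$, $r\ge2$, and of $D_{p,q}$ are independent, which gives the lower bounds; matching each center to one of its leaves gives covers of that size. For $K_{1,1}$ the number is $1$. $\square$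

Let $H$ be critical, $\tau(H)=3$, without isolated vertices. The aim is to show that the conjecture fails unless $H$ is one of the six graphs.

**Case 1: $(0,2)\in S$.** If $H$ has no dominating vertex, Mechanism A applies. So let $v$ be dominating and $H'=H-v$; then $H$ is connected. If $(2,0)\in S$, Mechanism B applies. Otherwise $H$ is co-bipartite, hence so is $H'$. $H$ is $(0,3)$-colorable and $v$ is alone in its class, so $H'$ is bipartite. It has an edge, since otherwise $H$ would be a star, which is bipartite. So Lemma 1 applies to $H'$. If $H'$ is split, so is $H$ (add $v$ to the clique), and conversely.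

*Subcase $(1,1)\in S$.* Then $H'$ is not split, so $H'\in\{C_4,2K_2\}$, and we show that $H$ is not critical, using $(0,1)$. Remove an independent set $A_0$. If $v\in A_0$, then $A_0=\{v\}$ and the remainder is $H'$, which contains $P_3$ or equals $2K_2$. If $v\notin A_0$, then $H'-A_0$ is not a clique since $H'$ is not split, so the remainder contains two nonadjacent vertices together with $v$, a $P_3$. Every remainder thus contains an induced $P_3$ or $2K_2$, and $K_{n-1}\cup K_1$ contains neither. Hence $K_{n-1}\cup K_1\in\mathcal P_n(H,0,1)$, and $H$ is not critical.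

*Subcase $S=\{(0,2)\}$.* Then $H'$ is split, so $H'\in\{K_2,P_3,K_2\cup K_1,P_4\}$, and $H$ is $K_3$, the diamond, the paw, or the gem (a vertex joined to all of $P_4$). The diamond and paw fail by Mechanism C. The gem is not critical: use $(0,1)$ again. Removing $\{v\}$ leaves $P_4$, which contains $P_3$. Removing an independent $A_0\not\ni v$, where $|A_0|\le2$, leaves $v$ joined to $P_4-A_0$. If $P_4-A_0$ is not a clique, this contains $P_3$; otherwise $P_4-A_0=K_2$ and it contains $K_3$. A matching with $\lfloor n/2\rfloor$ edges on $[n]$ contains neither $P_3$ nor $K_3$, so it lies in $\mathcal P_n(H,0,1)$. There remains $K_3$.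

**Case 2: $(0,2)\notin S$,** so $H$ is bipartite.

*Subcase $S=\{(1,1)\}$.* $H$ is bipartite, co-bipartite and not split, so $H\in\{C_4,2K_2\}$ by Lemma 1.

*Subcase $S=\{(2,0)\}$.* $H$ is bipartite and split, so Lemma 2 applies. $H$ is $(3,0)$- but not $(2,0)$-colorable, so $r=3$ or $p+q=3$: $H$ is $K_{1,3}$ or the fork.

*Subcase $S=\{(1,1),(2,0)\}$.* If $H$ is connected, Mechanism B applies. Otherwise take a $(2,1)$-coloring with cliques $Q_1,Q_2$ and independent set $I$. Every component has an edge, so it meets $Q_1\cup Q_2$, and each $Q_i$ lies in one component. Hence there are exactly two components, each the union of a clique and an independent set, so by Lemma 2 each is a star or double star. $H$ is $(3,0)$- but not $(2,0)$-colorable, so their clique cover numbers sum to $3$. One component is $K_2$, and the other has cover number $2$, so it is $P_3$ or $P_4$. It remains to exclude $K_2\cup P_4$, which is not critical, as $(1,0)$ shows. Removing a clique inside $K_2$ (possibly empty) leaves a graph containing $P_4$, hence $P_3$. Removing a nonempty clique $A_0\subset P_4$ leaves $K_2\cup(P_4-A_0)$ with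 $|P_4-A_0|\ge2$. This contains $2K_2$ if $P_4-A_0$ has an edge, and $E_3$ if not. $K_{n-1}\cup K_1$ contains none of $P_3,2K_2,E_3$, so it lies in $\mathcal P_n(H,1,0)$. There remains $K_2\cup P_3$.

So the conjecture fails for every critical $H$ with $\tau=3$ and no isolated vertices outside the list.

**The six graphs are critical with $\tau=3$.** We list for each the witnessing pairs and remainders for $(1,0)$ and $(0,1)$.

- $K_3$: $S=\{(0,2)\}$ (Section 2). For $(1,0)$ it is colorable, so $\mathcal P_n=\emptyset$; for $(0,1)$ a vertex removed leaves $K_2$.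
- $K_{1,3}$: $S=\{(2,0)\}$, and critical (Section 2).
- $C_4$: $S=\{(1,1)\}$ (Section 2). For $(1,0)$ an edge removed leaves $K_2$; for $(0,1)$ two opposite vertices removed leave $E_2$.
- $2K_2$: the complement of $C_4$, so critical with $\tau=3$, $S=\{(1,1)\}$.
- Fork: it is bipartite; split by $\{u,v\},\{a,b,c\}$; not $(2,0)$-colorable because of $a,b,c$; and $\{u,a\},\{b\},\{v,c\}$ is a $(3,0)$-coloring. So $\tau=3$, $S=\{(2,0)\}$. For $(1,0)$, removing $\{u,v\}$, $\{u,a\}$, $\{v,c\}$ leaves $E_3$, $K_1\cup K_2$, $P_3$; so in a graph in $\mathcal P_n$, $n\ge3$, every three vertices form a triangle, and $\mathcal P_n\subseteq\{K_n\}$. For $(0,1)$, removing $\{a,b,c\}$ leaves $K_2$ and removing $\{a,b,v\}$ leaves $E_2$, so $\mathcal P_n=\emptyset$ for $n\ge2$.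
- $K_2\cup P_3$: it is bipartite, contains $2K_2$ (not split) and $E_3$ (not $(2,0)$-colorable); $K_2$, an edge of $P_3$ and the last vertex give $(3,0)$- and $(2,1)$-colorings. So $\tau=3$, $S=\{(1,1),(2,0)\}$. For $(1,0)$, removing the $K_2$ leaves $P_3$ and removing an edge of $P_3$ leaves $K_2\cup K_1$. A graph without $P_3$ is a disjoint union of cliques, and without $K_2\cup K_1$ it is complete or empty. For $(0,1)$, removing one vertex of $K_2$ and both ends of $P_3$ leaves $E_2$.

**The four named failures are critical with $\tau=3$ and have no isolated vertices.** The diamond was treated in Section 3. The paw contains a triangle; the triangle and the pendant vertex give $(1,1)$- and $(2,0)$-colorings, and it is $3$-colorable, so $S=\{(0,2)\}$. For $(1,0)$ the triangle removed leaves $K_1$; for $(0,1)$ the pendant vertex and a triangle vertex not adjacent to it, removed together, leave $K_2$. The co-fork is the complement of a critical graph with $\tau=3$, and the fork has no dominating vertex, so the co-fork has no isolated one. $K_{1,1,3}$ contains a triangle and $E_3$, is split, and is $(0,3)$- and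 $(3,0)$-colorable, so $S=\{(0,2),(2,0)\}$. For $(1,0)$ removing $\{x,y,a_1\}$ leaves $E_2$, and for $(0,1)$ removing $A$ leaves $K_2$. None of the four is among the six graphs, so the enumeration shows that the conjecture fails for each.

## 10. The six graphs: every pattern is matched by a two-part pattern

It remains to prove the formula for the six graphs. First, $\max_S\Phi_{s,t}(\gamma)>0$ on $(0,\gamma_H)$. For $K_3$, where $S=\{(0,2)\}$ and $\gamma_H=\frac12$, $\frac14h(2\gamma)>0$. If $(1,1)\in S$, take $\sigma_1$ slightly below $\sqrt\gamma$, $\sigma_2=1-\sigma_1$ and $\beta=\frac{\gamma-\sigma_1^2}{2\sigma_1\sigma_2}$, which is positive and small. If $(2,0)\in S$, take $\sigma_1=\sigma_2=\frac x2$ with $x^2=\frac{2\gamma}{1+\beta}\le1$ and $\beta<1$ close to $1$. So $\Psi_H(\gamma)>0$ by (3), and by Theorem 2 the limit is $\Psi_H(\gamma)$. It suffices to show, for every weighted $H$-free pattern with $0\le a=\gamma-b\le g$, $g>0$, and $\gamma\in(0,\gamma_H)$,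
$$\tfrac12g\,h(a/g)\ \le\ \max_{(s,t)\in S}\Phi_{s,t}(\gamma). \tag{8}$$

**The triangle.** A black part would admit an embedding of $K_3$, and so would three parts with no white pair. So there are no black parts, the graph of non-white pairs is triangle-free, and $b+g\le\frac12$ by (F3). Since $\frac{\gamma}{b+g}=\frac g{b+g}\cdot\frac ag+\frac b{b+g}\cdot1$ and $h(1)=0$, concavity of $h$ gives $g\,h(a/g)\le(b+g)h(\frac\gamma{b+g})$. By (F1), $\frac12(b+g)h(\frac\gamma{b+g})\le\frac14h(2\gamma)=\Phi_{0,2}(\gamma)$, which is (8).

**Structure for the other five graphs.** Let $R$ be a weighted $H$-free pattern.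

**(S1) The gray graph is triangle-free, and a gray edge whose ends comprise $s$ black and $t$ white parts has $(s,t)\in S$.** This limits which gray edges exist. A gray triangle with $s$ black and $t$ white parts would carry an $(s,t)$-coloring of $H$, $s+t=3$, as an embedding. A gray edge with $(s,t)\notin S$ would do so with $s+t=2$.

**(S2) Each $N(v)$ is homogeneous: all its parts have one color, and all pairs in it have that same color.** This is the step that uses criticality. By (S1) no pair in $N(v)$ is gray. Suppose $N(v)$ is not homogeneous. Replace each part of $N(v)$ by $\ell\ge2$ vertices, forming a clique if the part is black and an independent set if it is white, with black pairs complete and white pairs empty. The resulting graph $J$ has an edge and a nonedge, so it is neither complete nor empty, and it is as large as we like. Let $(s,t)=(1,0)$ if $v$ is black and $(0,1)$ if $v$ is white. By criticality $J$ contains an induced $F\in\mathcal F(H,s,t)$. So $V(H)=A_0\sqcup V_0$ with $A_0$ a clique (respectively independent) and $H[V_0]\cong F$. Map $A_0$ to $v$, and map $V_0$ through the copy of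 $F$ in $J$ to the parts of $N(v)$. Pairs between $A_0$ and $V_0$ go to gray pairs, so this is an embedding of $H$ in $R$, a contradiction.

In all five cases $(0,2)\notin S$, so there are no white–white gray edges. Let $Z$ be the set of parts in black–black gray edges, and let $X$ (black) and $Y$ (white) be the parts in black–white gray edges. By (S2) no black part has both black and white gray neighbors, so $X,Y,Z$ are disjoint. Moreover $Z$ and $X\cup Y$ are unions of gray components, and $N(v)\subseteq X,\ Y,\ Z$ for $v\in Y,\ X,\ Z$ respectively; these neighborhoods are black-, white- and black-homogeneous. Let $g_Z$ be the gray mass in $Z\times Z$ and $e=\sum x_ux_v$ over gray pairs $u\in X$, $v\in Y$; so $g=g_Z+2e$. By (F3), $g_Z\le\frac12|Z|^2$, $2e\le\frac12(|X|+|Y|)^2$ and $g\le\frac12$.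

**(S3) The black mass in $Z\times Z$ is at least $g_Z$.** Gray edges in $Z$ thus pay for themselves in black. For $u\in Z$ and $v\in N(u)$ we have $u\in N(v)$ and $N(v)\subseteq Z$ is black-homogeneous. So the black degree of $u$ within $Z$, including $x_u$, is at least $\max_{v\in N(u)}d(v)\ge\frac1{d(u)}\sum_{v\in N(u)}x_vd(v)$. Multiplying by $x_u$ and summing, the black mass is at least
$$\sum_{(u,v)}x_ux_v\frac{d(v)}{d(u)}=\frac12\sum_{(u,v)}x_ux_v\Big(\frac{d(v)}{d(u)}+\frac{d(u)}{d(v)}\Big)\ge\sum_{(u,v)}x_ux_v=g_Z,$$
with sums over ordered gray pairs in $Z$.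

Define $\lambda\in[0,\frac12]$ by $2\lambda(1-\lambda)=g$. Since $g>0$, $\lambda>0$. The next two facts describe which $(g,b)$ are reached by a two-part pattern of the conjecture.

**(S4) If $\lambda^2\le b\le(1-\lambda)^2$ and $(1,1)\in S$, then $\frac12g\,h(a/g)\le\Phi_{1,1}(\gamma)$.** Put $\sigma_1=\sqrt b\in[\lambda,1-\lambda]$. Then $\sigma_1(1-\sigma_1)\ge\lambda(1-\lambda)=\frac g2$, so $\sigma_2=\frac g{2\sigma_1}\le1-\sigma_1$. With $\beta=\frac ag$ we get $\sigma_1^2+2\beta\sigma_1\sigma_2=b+a=\gamma$, and the objective is $\frac12g\,h(a/g)$.

**(S5) If $b\ge g$ and $(2,0)\in S$, then $\frac12g\,h(a/g)\le\Phi_{2,0}(\gamma)$.** Choose $\sigma_1,\sigma_2\ge0$ with $\sigma_1+\sigma_2=\sqrt{b+g}\le1$ and $\sigma_1\sigma_2=\frac g2$, possible since $b+g\ge2g=4\cdot\frac g2$. Then $\sigma_1^2+\sigma_2^2=b$, and $\beta=\frac ag$ satisfies the constraint.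

So (8) follows once $(g,b)$ is placed in the regions of (S4) and (S5).

**The case $S=\{(2,0)\}$: $K_{1,3}$ and the fork.** By (S1), $X=Y=\emptyset$, so $g=g_Z\le b$ by (S3), and (S5) gives (8).

**The case $S=\{(1,1)\}$: $C_4$ and $2K_2$.** By (S1), $Z=\emptyset$ and $g=2e$; we verify the hypothesis of (S4). Let $d=\max_{y\in Y}d(y)$. The neighborhood that attains it lies in $X$ and is black-homogeneous, so $b\ge d^2$ and $|X|\ge d$. Hence $\frac g2=e\le d|Y|\le d(1-d)$. If $d\ge\frac12$, then $b\ge\frac14\ge\lambda^2$. Otherwise $\lambda(1-\lambda)\le d(1-d)$ gives $\lambda\le d$ and $b\ge\lambda^2$. In the same way, let $d'=\max_{f\in X}d(f)$. The neighborhood that attains it lies in $Y$ and is white-homogeneous, so $w\ge d'^2$, $|Y|\ge d'$ and $e\le d'|X|\le d'(1-d')$, whence $w\ge\lambda^2$. Therefore $b=1-g-w\le1-2\lambda(1-\lambda)-\lambda^2=(1-\lambda)^2$, and (S4) gives (8).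

**The case $H=K_2\cup P_3$, $S=\{(1,1),(2,0)\}$.** Now both kinds of gray edges may occur in one pattern, and we must show that mixing them gains nothing.

**Claim 1.** $b\ge\lambda^2$.

**Proof.** Let $d=\max_{y\in Y}d(y)$ ($0$ if $Y=\emptyset$), $q=\sqrt{g_Z}$ and $s_0=\sqrt{d^2+q^2}$. The black masses in $X\times X$ and $Z\times Z$ are separate, so as above and by (S3), $b\ge d^2+g_Z=s_0^2$. If $s_0\ge\frac12$, then $b\ge\frac14\ge\lambda^2$. Let $s_0<\frac12$; $s_0>0$ since $g>0$. From $g_Z\le\frac12|Z|^2$ we have $|Z|\ge\sqrt2q$, and $|X|\ge d$, so $e\le d|Y|\le d(1-d-\sqrt2q)$ and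
$$g\le q^2+2d(1-d-\sqrt2q).$$
We show that the right side is at most $2s_0(1-s_0)=2s_0-2d^2-2q^2$. Then $\lambda\le s_0$ and $b\ge\lambda^2$. The required inequality is $2d+3q^2-2\sqrt2dq\le2s_0$. Writing $d=s_0c$, $q=s_0\sigma$ with $c,\sigma\ge0$, $c^2+\sigma^2=1$, it becomes
$$2c+s_0\big(3\sigma^2-2\sqrt2c\sigma\big)\le2 .$$
This is clear if the bracket is $\le0$. Otherwise, as $s_0<\frac12$, the left side is at most $2c+\frac32\sigma^2-\sqrt2c\sigma$. Since $\sigma\ge1-c$,
$$2-2c-\tfrac32(1-c^2)+\sqrt2c\sigma=\tfrac12(1-c)(1-3c)+\sqrt2c\sigma\ge(1-c)\big[\tfrac12-(\tfrac32-\sqrt2)c\big]\ge0,$$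
because $\frac32-\sqrt2<\frac12$. $\square$

**Claim 2.** $b\le(1-\lambda)^2$ or $b\ge g$.

**Proof.** Suppose $(1-\lambda)^2<b<g=2\lambda(1-\lambda)$. Then $1-\lambda<2\lambda$, so $\lambda>\frac13$ and $g>\frac49$. Let $u=|X|+|Y|$ and $z=|Z|$. From $u+z\le1$ and $\frac49<g\le\frac12(u^2+z^2)$ we get $\max(u,z)\ge\max(u,z)(u+z)\ge u^2+z^2>\frac89$. So one of the two kinds of gray edges dominates, and we treat the two possibilities.

*Suppose $z>\frac89$.* Then $u<\frac19$ and $g_Z\ge g-\frac{u^2}2>\frac49-\frac1{162}=\frac{71}{162}$. For $f\in X$ let $C_f\subseteq Z$ be the set of parts black to $f$; pairs between $f$ and $Z$ are never gray. Every gray edge $PQ$ in $Z$ has an end in $C_f$. Otherwise $f$ is white to $P$ and $Q$; map both vertices of $K_2$ to $f$, one end and the middle of $P_3$ to $P$, and the other end to $Q$. As $f$ and $P$ are black and $PQ$ is gray, this embeds $H$, a contradiction. Hence $g_Z\le2\sum_{P\in C_f}x_Pd(P)\le2|C_f|$, and $|C_f|>\frac{71}{324}>\frac15$. With (S3),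
$$b\ge g_Z+2\sum_{f\in X}x_f|C_f|\ge g_Z+\tfrac25|X|,\qquad g\le g_Z+2|X||Y|\le g_Z+\tfrac29|X|,$$
so $b\ge g$, a contradiction.

*Suppose $u>\frac89$.* Then $z<\frac19$, and $X,Y\ne\emptyset$. Let $d'=\max_{f\in X}d(f)$. As before, $w\ge d'^2$, $|Y|\ge d'$ and $e\le d'|X|\le d'(1-d'-z)$, so $g\le2d'(1-d'-z)+\frac{z^2}2$. If $z>4d'$, then $d'<\frac1{36}$ and $g<\frac1{18}+\frac1{162}<\frac49$, a contradiction. So $z\le4d'$, $\frac{z^2}2\le2d'z$, and $g\le2d'(1-d')$. Hence $w\ge\lambda^2$: if $d'\ge\frac12$ because $w\ge\frac14\ge\lambda^2$, and otherwise because $\lambda\le d'$. Then $b=1-g-w\le(1-\lambda)^2$, a contradiction. $\square$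

By Claim 1, $b\ge\lambda^2$. By Claim 2 either $b\le(1-\lambda)^2$, and (S4) applies, or $b\ge g$, and (S5) applies. In both cases $\frac12g\,h(a/g)\le\max(\Phi_{1,1}(\gamma),\Phi_{2,0}(\gamma))$, which is (8). This completes the proof of Theorem 4. $\blacksquare$
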